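\title{On $d$-regular graphs, $\mathrm{CD}(0,\infty)$ implies $\mathrm{CD}(0,d)$ exactly when $d\le 4$}

\begin{abstract}
We ask whether every $d$-regular graph that satisfies the curvature-dimension condition $\mathrm{CD}(0,\infty)$ also satisfies $\mathrm{CD}(0,d)$, as edge-regular graphs do. The answer is yes for $d\le 4$ and no for every $d\ge 5$. We give a $5$-regular counterexample on $12$ vertices, and for every $d\ge 18$ a finite $d$-regular graph that satisfies $\mathrm{CD}(0,\infty)$ but satisfies $\mathrm{CD}(0,n)$ for no finite $n$. The proofs rest on an explicit quadratic form on the neighborhood of a vertex; the counterexamples come from vertices at which the triangles are spread unevenly over the incident edges.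
\end{abstract}

\section{The question and the result}\label{sec:intro}

Throughout, a graph $G=(V,E)$ is locally finite, connected, simple and undirected. We write $x\sim y$ when $\{x,y\}\in E$, and $N_x=\{y\in V: y\sim x\}$. The Laplacian acts on functions $f\in\mathbb{R}^V$ by $\Delta f(x)=\sum_{y\in N_x}(f(y)-f(x))$. Put $\Gamma_0(f,h)=fh$ and, for $k\ge 1$,
\[
\Gamma_k(f,h)=\tfrac12\bigl(\Delta\Gamma_{k-1}(f,h)-\Gamma_{k-1}(f,\Delta h)-\Gamma_{k-1}(h,\Delta f)\bigr).
\]
Let $\kappa\in\mathbb{R}$ and $n\in(0,\infty]$, with $1/\infty=0$. The condition $\mathrm{CD}(\kappa,n)$ \emph{holds at} $x\in V$ if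
\[
\Gamma_2(f,f)(x)\ \ge\ \kappa\,\Gamma_1(f,f)(x)+\frac{(\Delta f(x))^2}{n}\qquad\text{for all } f\in\mathbb{R}^V ,
\]
and $G$ \emph{satisfies} $\mathrm{CD}(\kappa,n)$ if this holds at every vertex. The condition weakens as $n$ grows, and $\mathrm{CD}(\kappa,\infty)$ is its weakest form.

The model is the Laplacian of $\mathbb{R}^n$. There the same recursion gives $\Gamma_1(f,f)=|\nabla f|^2$ and $\Gamma_2(f,f)=\sum_{i,j}(\partial_i\partial_jf)^2$, and the Cauchy--Schwarz inequality gives $\Gamma_2(f,f)\ge\sum_i(\partial_i^2f)^2\ge(\Delta f)^2/n$. So $\kappa$ plays the part of a lower curvature bound and $n$ that of an upper dimension bound. In $\mathbb{R}^n$ the dimension is the number of directions over which the Laplacian sums. At a vertex of a $d$-regular graph the Laplacian sums over $d$ directions, and one may hope that nonnegative curvature alone forces the dimension bound $d$.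

For graphs that are regular in a stronger sense this is known. A graph is \emph{edge-regular} with parameters $d\ge1$ and $\tau\ge0$ if every vertex has exactly $d$ neighbors and every two adjacent vertices have exactly $\tau$ common neighbors. If such a graph satisfies $\mathrm{CD}(\kappa,\infty)$, then $2\kappa\le4+\tau$, the condition $\mathrm{CD}(\kappa,n)$ holds with $n=4d/(4+\tau-2\kappa)$ (read as $n=\infty$ when $2\kappa=4+\tau$), and $\mathrm{CD}(\kappa,n')$ fails for every $n'<n$; see Remark~\ref{rem:edgereg}. For $\kappa=0$ the optimal dimension is $4d/(4+\tau)$. It equals $d$ for triangle-free graphs and decreases as triangles are added. This suggests that triangles can only help and that $d$ is the worst case. The question we answer comes from Blachar, Pajot and Salez~\cite{BPS}: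

\begin{quote}
Let $d\ge1$. Does every $d$-regular graph that satisfies $\mathrm{CD}(0,\infty)$ satisfy $\mathrm{CD}(0,d)$?
\end{quote}

\begin{theorem}\label{thm:main}
\begin{itemize}
\item[(A)] There is a $5$-regular graph on $12$ vertices that satisfies $\mathrm{CD}(0,\infty)$ but not $\mathrm{CD}(0,5)$; it fails $\mathrm{CD}(0,n)$ for every $n<8$.
\item[(B)] The statement ``every $d$-regular graph with $\mathrm{CD}(0,\infty)$ satisfies $\mathrm{CD}(0,d)$'' is true for $d\in\{1,2,3,4\}$ and false for every $d\ge5$.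
\item[(C)] For every $d\ge18$ there is a finite $d$-regular graph that satisfies $\mathrm{CD}(0,\infty)$ but satisfies $\mathrm{CD}(0,n)$ for no finite $n$.
\end{itemize}
\end{theorem}

Section~\ref{sec:form} turns the condition at a vertex $x$ into an inequality between quadratic forms on $\mathbb{R}^{N_x}$ and isolates the one term by which a regular graph differs from an edge-regular one. Section~\ref{sec:window} tests these forms on vectors with two values. This yields an interval of parameters in which a counterexample can live, and in the simplest configuration it shows why $d=5$ is the first degree that works. Sections~\ref{sec:five}, \ref{sec:product} and~\ref{sec:eighteen} construct the counterexamples. Section~\ref{sec:small} proves the implication for $d\le4$.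

\section{The curvature form at a vertex}\label{sec:form}

Let $G$ be $d$-regular and fix $x\in V$. The value $\Gamma_2(f,f)(x)$ depends on $f$ at distance at most $2$ from $x$, while $\Gamma_1(f,f)(x)$ and $\Delta f(x)$ depend on $f$ only at distance at most $1$. We may therefore minimize over the values at distance $2$ first. To state the outcome we record how the ball of radius $2$ is attached to $N_x$.

The \emph{link} $H_x$ is the subgraph induced on $N_x$. For $y\in N_x$ let $\tau_y=|N_x\cap N_y|$; this is the degree of $y$ in $H_x$, and the number of triangles on the edge $xy$. Let $S_2(x)$ be the set of vertices at distance $2$ from $x$. For $z\in S_2(x)$ the set $N_z\cap N_x$ is the \emph{trace} of $z$, and $m_z\ge1$ is its size. Different vertices $z$ may have the same trace, and traces are always counted with multiplicity. A vertex $y\in N_x$ has $d$ neighbors: $x$, then $\tau_y$ vertices of $N_x$, and the rest in $S_2(x)$. Hence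
\begin{equation}\label{eq:slots}
y \text{ lies in exactly } d-1-\tau_y \text{ traces.}
\end{equation}
The \emph{weight} of a pair of distinct vertices $y,y'\in N_x$ is
\[
w_{yy'}=\mathbf{1}_{y\sim y'}+\sum_{z\in S_2(x),\ z\sim y,\ z\sim y'}\frac1{m_z}.
\]
For $g\in\mathbb{R}^{N_x}$ we write $\sigma(g)=\sum_yg_y$ and $[yy']=(g_y-g_{y'})^2$, and we set
\begin{equation}\label{eq:Q}
Q_x(g)=\sum_{y}(4+\tau_y)\,g_y^2+\sum_{\{y,y'\}}(4w_{yy'}-2)\,[yy'],
\end{equation}
where the second sum runs over all unordered pairs of distinct vertices of $N_x$. We shall use several times the identity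
\begin{equation}\label{eq:pairs}
\Bigl(\sum_{i=1}^mt_i\Bigr)^2=m\sum_{i=1}^mt_i^2-\sum_{i<j}(t_i-t_j)^2,
\end{equation}
which follows from $\sum_{i<j}(t_i-t_j)^2=(m-1)\sum_it_i^2-2\sum_{i<j}t_it_j$.

\begin{lemma}\label{lem:form}
Let $G$ be $d$-regular. Then $\mathrm{CD}(\kappa,n)$ holds at $x$ if and only if
\[
Q_x(g)\ \ge\ 2\kappa\sum_yg_y^2+\frac4n\,\sigma(g)^2\qquad\text{for all } g\in\mathbb{R}^{N_x}.
\]
\end{lemma}

\begin{proof}
Expanding the definition gives $\Gamma_1(f,h)(v)=\frac12\sum_{u\sim v}(f(u)-f(v))(h(u)-h(v))$. So $\Delta f$, $\Gamma_1(f,f)$ and $\Gamma_2(f,f)$ do not change when a constant is added to $f$, and we may assume $f(x)=0$. Let $g$ be the restriction of $f$ to $N_x$. Then $\Delta f(x)=\sigma(g)$ and $4\Gamma_1(f,f)(x)=2\sum_yg_y^2$. The two terms of $2\Gamma_2(f,f)=\Delta\Gamma_1(f,f)-2\Gamma_1(f,\Delta f)$ at $x$ are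
\begin{align*}
\Delta\Gamma_1(f,f)(x)&=\sum_{y\sim x}\sum_{z\sim y}\tfrac12(f(z)-f(y))^2-\tfrac d2\sum_yg_y^2,\\
2\Gamma_1(f,\Delta f)(x)&=\sum_{y\sim x}\sum_{z\sim y}f(y)(f(z)-f(y))-\sigma(g)^2 .
\end{align*}
Now $\frac12(a-b)^2-b(a-b)=\frac12(a-2b)^2-\frac12b^2$, and each $y$ has $d$ neighbors $z$; this is where regularity enters. Therefore
\begin{equation}\label{eq:gamma2}
4\Gamma_2(f,f)(x)=\sum_{y\sim x}\sum_{z\sim y}(f(z)-2f(y))^2-2d\sum_yg_y^2+2\sigma(g)^2 .
\end{equation}
We split the double sum according to the position of $z$. The terms with $z=x$ give $4\sum_yg_y^2$. An edge $yy'$ of the link gives the two terms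
\[
(g_{y'}-2g_y)^2+(g_y-2g_{y'})^2=g_y^2+g_{y'}^2+4[yy'].
\]
For $z\in S_2(x)$ with trace $T$, the value $f(z)$ is free and occurs only in $\sum_{y\in T}(f(z)-2g_y)^2$. This sum is smallest when $f(z)$ is twice the mean of $g$ on $T$, and by~\eqref{eq:pairs} the minimum is $4\sum_Tg_y^2-\frac4{m_z}\bigl(\sum_Tg_y\bigr)^2=\frac4{m_z}\sum_{\{y,y'\}\subseteq T}[yy']$. Thus for given $g$ the minimum of $4\Gamma_2(f,f)(x)$ is
\[
\sum_y(4+\tau_y-2d)g_y^2+4\sum_{\{y,y'\}}w_{yy'}[yy']+2\sigma(g)^2,
\]
and this equals $Q_x(g)$ by~\eqref{eq:pairs} with $m=d$.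
\end{proof}

The form $Q_x$ is easy to read. Every pair of neighbors starts with coefficient $-2$. An edge between them adds $4$, and a common neighbor $z$ at distance $2$ from $x$ adds $4/m_z$. A trace of size $2$, that is, a $4$-cycle $x\,y\,z\,y'$ with $z$ adjacent to no other neighbor of $x$, raises the coefficient from $-2$ to $0$. Traces of size $1$ contribute nothing.

\begin{example}
On $\mathbb{Z}$ with nearest-neighbor edges, $d=2$, $\tau\equiv0$ and both traces have size $1$. So $Q_x(g)=4g_1^2+4g_2^2-2(g_1-g_2)^2=2\sigma(g)^2$, and $\mathrm{CD}(0,n)$ holds exactly when $4/n\le2$, that is, when $n\ge2=d$.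
\end{example}

Put $M_x=Q_x-\frac4d\sigma^2$. By~\eqref{eq:pairs},
\begin{equation}\label{eq:M}
M_x(g)=\sum_y\tau_y\,g_y^2+\sum_{\{y,y'\}}c_{yy'}[yy'],\qquad c_{yy'}=4w_{yy'}-2+\frac4d .
\end{equation}
By Lemma~\ref{lem:form}, $\mathrm{CD}(0,\infty)$ holds at $x$ if and only if $Q_x\ge0$, and $\mathrm{CD}(0,d)$ holds at $x$ if and only if $M_x\ge0$. The question is whether $Q_v\ge0$ at all vertices $v$ forces $M_x\ge0$.

The two forms agree on vectors of sum zero, so only the direction of the constant vector $\mathbf 1$ is at stake. Write $g=a\mathbf 1+h$ with $\sigma(h)=0$. The pair terms do not see $a$, so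
\begin{equation}\label{eq:cross}
Q_x(a\mathbf 1+h)=a^2\sum_y(4+\tau_y)+2a\sum_y\tau_yh_y+Q_x(h).
\end{equation}

\begin{lemma}\label{lem:regular}
If $Q_x\ge0$ and the link $H_x$ is a regular graph, then $M_x\ge0$.
\end{lemma}

\begin{proof}
If $\tau_y\equiv\tau$, the middle term of~\eqref{eq:cross} vanishes, and $Q_x(a\mathbf 1+h)\ge 4da^2=\frac4d\sigma(a\mathbf 1+h)^2$.
\end{proof}

\begin{remark}\label{rem:edgereg}
The same line gives the edge-regular result recalled in Section~\ref{sec:intro}. If $\tau_y\equiv\tau$, then $Q_x(g)-2\kappa\sum g_y^2=\frac{4+\tau-2\kappa}{d}\,\sigma(g)^2+\bigl(Q_x(h)-2\kappa\sum h_y^2\bigr)$. Under $\mathrm{CD}(\kappa,\infty)$ the bracket is nonnegative, the choice $g=\mathbf 1$ gives $2\kappa\le4+\tau$, and the same choice shows that $4/n=(4+\tau-2\kappa)/d$ cannot be improved.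
\end{remark}

When the link is not regular, the term $2a\sum\tau_yh_y$ couples the constant direction with the others. Triangles enlarge the diagonal of $Q_x$, and this lets $Q_x$ stay nonnegative with smaller weights $w$ than a triangle-free vertex could afford. A vector that vanishes on the triangles then gains nothing from the larger diagonal but still pays for the smaller weights. The next section makes this quantitative.

\section{Two-valued vectors and the window for a counterexample}\label{sec:window}

We first record the inequality used most often below. For $\alpha_1,\dots,\alpha_k>0$ and real $t_1,\dots,t_k$, the Cauchy--Schwarz inequality gives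
\begin{equation}\label{eq:series}
\sum_i\alpha_it_i^2\ \ge\ \Bigl(\sum_i\alpha_i^{-1}\Bigr)^{-1}\Bigl(\sum_it_i\Bigr)^2,
\end{equation}
with equality when $t_i=\alpha_i^{-1}$. This is the law for conductances in series. For example $\alpha[ij]+\beta[jk]\ge\frac{\alpha\beta}{\alpha+\beta}[ik]$, and in particular $[ik]\le2[ij]+2[jk]$ and $[ik]\le2g_i^2+2g_k^2$.

Let $N_x=A\sqcup B$ with $A,B$ nonempty. Put $\tau(A)=\sum_{y\in A}\tau_y$, likewise $\tau(B)$, and $W=W(A,B)=\sum_{y\in A,\,y'\in B}w_{yy'}$. Each edge between $A$ and $B$ contributes $1$ to $W$, and a trace with $i$ vertices in $A$ and $j$ vertices in $B$ contributes $ij/(i+j)$. Set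
\[
\alpha=4|A|+\tau(A),\qquad\beta=4|B|+\tau(B),\qquad\delta=2|A||B|-4W .
\]

\begin{lemma}\label{lem:blocks}
Call $g$ \emph{two-valued} if $g=\xi$ on $A$ and $g=\eta$ on $B$.
\begin{itemize}
\item[(a)] $Q_x\ge0$ on all two-valued vectors if and only if $\delta\le\alpha\beta/(\alpha+\beta)$.
\item[(b)] If $\tau(B)=0$, then $M_x\ge0$ on all two-valued vectors if and only if $\delta\le4|A||B|/d$.
\end{itemize}
\end{lemma}

\begin{proof}
Pairs inside $A$ or inside $B$ contribute nothing, so \eqref{eq:Q} and~\eqref{eq:M} give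
\[
Q_x(g)=\alpha\xi^2+\beta\eta^2-\delta(\xi-\eta)^2,\qquad
M_x(g)=\tau(A)\xi^2+\tau(B)\eta^2+\Bigl(\frac{4|A||B|}d-\delta\Bigr)(\xi-\eta)^2 .
\]
Part (a) is~\eqref{eq:series} for $t_1=\xi$, $t_2=-\eta$, together with its equality case. For (b), all terms of $M_x(g)$ are nonnegative if $\delta\le4|A||B|/d$, and otherwise $\xi=0$, $\eta=1$ gives a negative value.
\end{proof}

Suppose all triangles at $x$ sit on edges from $x$ to $A$, so that $\tau(B)=0<\tau(A)$. Then
\[
\frac{4|A||B|}{d}=\Bigl(\frac1{4|A|}+\frac1{4|B|}\Bigr)^{-1}<\Bigl(\frac1\alpha+\frac1\beta\Bigr)^{-1}=\frac{\alpha\beta}{\alpha+\beta},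
\]
and for $\delta$ in the \emph{window} $4|A||B|/d<\delta\le\alpha\beta/(\alpha+\beta)$ the condition $\mathrm{CD}(0,d)$ fails at $x$ while two-valued vectors do not obstruct $\mathrm{CD}(0,\infty)$.

\begin{example}\label{ex:oneedge}
Let $d\ge3$, let the link consist of one edge and $d-2$ isolated vertices, and let $A$ be the set of the two ends of the edge. Then $\alpha=10$, $\beta=4(d-2)$, $\delta=4(d-2)-4W$, and the window reads
\[
\frac{2(d-2)^2}{2d+1}\ \le\ W\ <\ \frac{(d-2)^2}{d}.
\]
There are no edges between $A$ and $B$, so $W$ is a sum of fractions $ij/(i+j)\ge\frac12$ with $1\le i\le2$ and $1\le j\le d-2$. For $d=3$ the window is $[\frac27,\frac13)$, while $W=0$ or $W\ge\frac12$. For $d=4$ the window is $[\frac89,1)$; the fractions are $\frac12,\frac23,1$, so $W\in\{0,\frac12,\frac23\}$ or $W\ge1$. For $d=5$ the window is $[\frac{18}{11},\frac95)$, and it contains $\frac53=1+\frac23$, the weight produced by one trace with $(i,j)=(2,2)$ and one with $(i,j)=(2,1)$.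
\end{example}

So in this configuration the window is missed in degrees $3$ and $4$ because the traces are too coarse, and it is hit in degree $5$. A counterexample needs more: $Q_x\ge0$ on all vectors, and at all vertices of a graph that contains the configuration.

\section{A counterexample of degree five}\label{sec:five}

We build a graph around a vertex $a_1$ as in Example~\ref{ex:oneedge}, with $A=\{p_1,p_2\}$ and $B=\{u_1,u_2,u_3\}$. By~\eqref{eq:slots} each $p_i$ lies in three traces and each $u_i$ in four. We take the traces $\{p_1,p_2,u_1,u_2\}$ and $\{p_1,p_2,u_3\}$, which give $W=\frac53$, and fill the remaining places so that the weights inside $A$ and inside $B$ become large: $\{p_1,p_2\}$ once and $\{u_1,u_2,u_3\}$ three times. Call the six vertices at distance $2$, in this order, $a_2,a_3,a_4,v_1,v_2,v_3$. Their missing degrees are $1,2,3$ for $a_2,a_3,a_4$ and $2$ for each $v_i$, so six edges between the two groups close the graph.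

Explicitly, $G_5$ has the twelve vertices $p_1,p_2$, $a_1,\dots,a_4$, $u_1,u_2,u_3$, $v_1,v_2,v_3$, and the following edges (Figure~\ref{fig:G5}): $p_1p_2$; all $p_ia_j$; all $u_iv_j$; and
\[
a_1\sim u_1,u_2,u_3,\qquad a_2\sim u_1,u_2,v_3,\qquad a_3\sim v_1,v_2,u_3,\qquad a_4\sim v_1,v_2,v_3 .
\]
Each $u_i$ and each $v_i$ occurs twice in this list, so $G_5$ is $5$-regular, and it is connected.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[dot/.style={circle,draw,fill=white,inner sep=1.5pt,font=\small}]
\foreach \n/\x in {1/-0.8,2/0.8} \node[dot] (p\n) at (\x,3.4) {$p_{\n}$};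
\foreach \n/\x in {1/-3,2/-1,3/1,4/3} \node[dot] (a\n) at (\x,1.9) {$a_{\n}$};
\foreach \n/\x in {1/3.75,2/2.25,3/0.75} {
  \node[dot] (u\n) at (-\x,0) {$u_{\n}$};
  \node[dot] (v\n) at (\x,0) {$v_{\n}$}; }
\draw (p1) -- (p2);
\foreach \i in {1,2} \foreach \j in {1,2,3,4} \draw (p\i) -- (a\j);
\foreach \s/\t in {a1/u1,a1/u2,a1/u3,a2/u1,a2/u2,a2/v3,a3/v1,a3/v2,a3/u3,a4/v1,a4/v2,a4/v3} \draw (\s) -- (\t);
\foreach \i in {1,2,3} \foreach \j in {1,2,3} \draw[gray] (u\i) to[bend right=35] (v\j);
\end{tikzpicture}
\caption{The $5$-regular graph $G_5$ on $12$ vertices. The gray arcs join every $u_i$ to every $v_j$. The graph satisfies $\mathrm{CD}(0,\infty)$, and $\mathrm{CD}(0,5)$ fails at $a_1$.}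
\label{fig:G5}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:main}(A)]
The transpositions $p_1\leftrightarrow p_2$, $u_1\leftrightarrow u_2$, $v_1\leftrightarrow v_2$ are automorphisms, and so is the map $a_1\leftrightarrow a_4$, $a_2\leftrightarrow a_3$, $u_i\leftrightarrow v_i$ fixing $p_1,p_2$. Every vertex is therefore equivalent to one of $a_1,a_2,p_1,u_1,u_3$, and we show $Q_x\ge0$ at these five. In the formulas the name of a vertex also stands for the value of $g$ there.

\emph{Vertex $a_1$.} On $N=\{p_1,p_2,u_1,u_2,u_3\}$ the only edge is $p_1p_2$, so $\tau=(1,1,0,0,0)$. The traces are those of the construction: $a_2:\{p_1,p_2,u_1,u_2\}$, $a_3:\{p_1,p_2,u_3\}$, $a_4:\{p_1,p_2\}$, and $v_1,v_2,v_3:\{u_1,u_2,u_3\}$. For $i,j\in\{1,2\}$ the weights are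
\[
w_{p_1p_2}=1+\tfrac14+\tfrac13+\tfrac12=\tfrac{25}{12},\quad w_{p_iu_j}=\tfrac14,\quad w_{p_iu_3}=\tfrac13,\quad w_{u_1u_2}=\tfrac54,\quad w_{u_ju_3}=1,
\]
and the coefficients $4w-2$ are, in this order, $\frac{19}3,-1,-\frac23,3,2$. To use the symmetries write $p_1,p_2=p\pm h$, $u_1,u_2=u\pm k$, $u_3=r$. Then $\sum_{i,j}[p_iu_j]=4(p-u)^2+4h^2+4k^2$, $\sum_i[p_iu_3]=2(p-r)^2+2h^2$ and $\sum_j[u_ju_3]=2(u-r)^2+2k^2$. The coefficient of $h^2$ in $Q_{a_1}$ is $10+\frac{76}3-4-\frac43=30$, that of $k^2$ is $8-4+12+4=20$, and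
\begin{align}
Q_{a_1}&=10p^2+8u^2+4r^2-4(p-u)^2-\tfrac43(p-r)^2+4(u-r)^2+30h^2+20k^2\notag\\
&=8\Bigl(u+\frac{p-r}2\Bigr)^2+\frac23\Bigl(2p+\frac52r\Bigr)^2+\frac12r^2+30h^2+20k^2\ \ge\ 0 .\label{eq:a1}
\end{align}
In both lines the part in $p,u,r$ expands to $\frac{14}3p^2+8u^2+\frac{20}3r^2+8pu+\frac83pr-8ur$.

\emph{Vertex $a_2$.} On $N=\{p_1,p_2,u_1,u_2,v_3\}$ the edges are $p_1p_2$, $u_1v_3$, $u_2v_3$, so $\tau=(1,1,1,1,2)$. The traces are $a_1:\{p_1,p_2,u_1,u_2\}$, $a_3:\{p_1,p_2\}$, $a_4:\{p_1,p_2,v_3\}$, $v_1,v_2:\{u_1,u_2\}$, $u_3:\{v_3\}$. Hence $w_{p_1p_2}=\frac{25}{12}$, $w_{p_iu_j}=\frac14$, $w_{p_iv_3}=\frac13$, $w_{u_1u_2}=\frac14+\frac12+\frac12=\frac54$, $w_{u_jv_3}=1$. These are the weights at $a_1$ with $v_3$ in the place of $u_3$, and only the diagonal is larger: $Q_{a_2}=Q_{a_1}+u_1^2+u_2^2+2v_3^2\ge0$.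

\emph{Vertex $p_1$.} On $N=\{p_2,a_1,\dots,a_4\}$ the edges are $p_2a_i$, so $\tau=(4,1,1,1,1)$. The traces are $u_1,u_2:\{a_1,a_2\}$, $u_3:\{a_1,a_3\}$, $v_1,v_2:\{a_3,a_4\}$, $v_3:\{a_2,a_4\}$. Only the pairs $a_1a_4$ and $a_2a_3$ have weight below $\frac12$, namely $0$. With $2[yy']\le4g_y^2+4g_{y'}^2$ we get $Q_{p_1}\ge8p_2^2+5\sum a_i^2-2[a_1a_4]-2[a_2a_3]\ge8p_2^2+\sum a_i^2\ge0$.

\emph{Vertex $u_1$.} On $N=\{a_1,a_2,v_1,v_2,v_3\}$ the only edge is $a_2v_3$, so $\tau=(0,1,0,0,1)$. The traces are $p_1,p_2:\{a_1,a_2\}$, $u_2:N$, $u_3:\{a_1,v_1,v_2,v_3\}$, $a_3:\{v_1,v_2\}$, $a_4:\{v_1,v_2,v_3\}$. The weights are $w_{a_1a_2}=w_{a_2v_3}=\frac65$, $w_{v_1v_2}=\frac{77}{60}$, $w_{v_1v_3}=w_{v_2v_3}=\frac{47}{60}$, all above $\frac12$, and $w_{a_1v_i}=\frac9{20}$ for $i=1,2,3$, $w_{a_2v_1}=w_{a_2v_2}=\frac15$, with coefficients $-\frac15$ and $-\frac65$. Dropping the positive pair terms and using $[yy']\le2g_y^2+2g_{y'}^2$,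
\[
Q_{u_1}\ge\bigl(4-\tfrac65\bigr)a_1^2+\bigl(5-\tfrac{24}5\bigr)a_2^2+\bigl(4-\tfrac25-\tfrac{12}5\bigr)(v_1^2+v_2^2)+\bigl(5-\tfrac25\bigr)v_3^2\ \ge\ 0 .
\]

\emph{Vertex $u_3$.} On $N=\{a_1,a_3,v_1,v_2,v_3\}$ the edges are $a_3v_1$, $a_3v_2$, so $\tau=(0,2,1,1,0)$. The traces are $p_1,p_2:\{a_1,a_3\}$, $u_1,u_2:\{a_1,v_1,v_2,v_3\}$, $a_2:\{v_3\}$, $a_4:\{v_1,v_2,v_3\}$. Then $w_{a_1a_3}=w_{a_3v_1}=w_{a_3v_2}=1$, $w_{a_1v_i}=\frac12$, $w_{v_iv_j}=\frac56$, $w_{a_3v_3}=0$. So $Q_{u_3}\ge6a_3^2+4v_3^2-2[a_3v_3]\ge0$.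

Thus $G_5$ satisfies $\mathrm{CD}(0,\infty)$. For the vector $g^*=(p_1,p_2,u_1,u_2,u_3)=(-6,-6,7,7,6)$, formula~\eqref{eq:a1} gives $Q_{a_1}(g^*)=8+6+18=32$, and $\sigma(g^*)=8$. By Lemma~\ref{lem:form}, $\mathrm{CD}(0,n)$ at $a_1$ forces $32\ge4\cdot64/n$, that is, $n\ge8$.
\end{proof}

\begin{remark}
The failure of $\mathrm{CD}(0,5)$ predicted by Lemma~\ref{lem:blocks}(b) can be checked from~\eqref{eq:gamma2} alone. Let $f=1$ on each $u_i$, $f=2$ on each $v_i$, $f(a_2)=1$, $f(a_3)=\frac23$, and $f=0$ on $a_1,a_4,p_1,p_2$. In the double sum of~\eqref{eq:gamma2} at $a_1$, each $p_i$ contributes $1+\frac49$, each of $u_1,u_2$ contributes $4+1$, and $u_3$ contributes $4+\frac{16}9$. So $4\Gamma_2(f,f)(a_1)=\frac{26}9+10+\frac{52}9-30+18=\frac{20}3$, and $\Gamma_2(f,f)(a_1)=\frac53<\frac95=\frac15(\Delta f(a_1))^2$.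
\end{remark}

\begin{remark}
The vector $g^*$ is the best test vector at $a_1$. If $\langle\cdot,\cdot\rangle$ is the bilinear form of~\eqref{eq:a1}, then $\langle g^*,g\rangle=8(u+\frac{p-r}2)+2(2p+\frac52r)+3r=4\sigma(g)$, so $16\sigma(g)^2\le32\,Q_{a_1}(g)$ by the Cauchy--Schwarz inequality, and $\mathrm{CD}(0,8)$ holds at $a_1$.
\end{remark}

\section{Raising the degree: products with an edge}\label{sec:product}

To pass from degree $d$ to degree $d+1$ we want a new direction that does not interact with the old ones. By the reading of $Q_x$ after Lemma~\ref{lem:form}, this happens when the new neighbor forms one trace of size $2$ with each old neighbor, which is what a Cartesian product provides. The graph $G\,\square\,K_2$ has vertex set $V\times\{0,1\}$, with $(x,e)\sim(y,e)$ when $x\sim y$, and $(x,0)\sim(x,1)$. If $G$ is finite, connected and $d$-regular, then $G\,\square\,K_2$ is finite, connected and $(d+1)$-regular.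

\begin{lemma}\label{lem:product}
Let $G$ be $d$-regular and $G'=G\,\square\,K_2$.
\begin{itemize}
\item[(a)] If $G$ satisfies $\mathrm{CD}(0,\infty)$, so does $G'$.
\item[(b)] If $G$ fails $\mathrm{CD}(0,d)$, then $G'$ fails $\mathrm{CD}(0,d+1)$.
\item[(c)] If $Q_x(g)=0$ and $\sigma(g)\ne0$ for some vertex $x$ of $G$ and some $g$, then $G'$ has a vertex and a vector with the same two properties.
\end{itemize}
\end{lemma}

\begin{proof}
The two layers are symmetric, so consider $(x,0)$. Its neighbors are the vertices $(y,0)$ with $y\in N_x$, which we identify with $y$, and $b=(x,1)$. The vertex $b$ is isolated in the link, and $\tau_y$ is unchanged. The vertices at distance $2$ are the $(z,0)$ with $z\in S_2(x)$, which keep their traces, and the $(y,1)$ with $y\in N_x$, with trace $\{(y,0),b\}$. So the old weights are unchanged, $w_{yb}=\frac12$ for all $y$, and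
\[
Q_{(x,0)}(g,g_b)=Q_x(g)+4g_b^2 .
\]
This gives (a), and (c) with $g_b=0$. For (b), let $Q_x(g)<\frac4ds^2$ with $s=\sigma(g)$, and take $g_b=s/d$. Then
\[
Q_{(x,0)}(g,g_b)<\frac{4s^2}d+\frac{4s^2}{d^2}=\frac{4(d+1)s^2}{d^2}=\frac4{d+1}\Bigl(s+\frac sd\Bigr)^2 .\qedhere
\]
\end{proof}

Starting from $G_5$ and applying (a) and (b) repeatedly gives, for every $d\ge5$, a $d$-regular graph with $\mathrm{CD}(0,\infty)$ and without $\mathrm{CD}(0,d)$. This proves the negative half of Theorem~\ref{thm:main}(B).

\section{No finite dimension in degree eighteen}\label{sec:eighteen}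

If $Q_x(g)=0$ for a vector $g$ with $\sigma(g)\neq0$, then $\mathrm{CD}(0,n)$ fails at $x$ for every finite $n$. In terms of Section~\ref{sec:window}, we look for a graph at the upper end $\delta=\alpha\beta/(\alpha+\beta)$ of the window, where $Q_x$ is degenerate on two-valued vectors.

We start from a product of a graph rich in triangles, which supplies $A$, and a bipartite graph, which supplies $B$. In a Cartesian product every pair in $A\times B$ has weight $\frac12$, so $\delta=0$. To raise $\delta$ we twist the product and so destroy a controlled number of $4$-cycles. The first factor is the complete graph on $\mathbb{F}_2^3$ minus the perfect matching $x\leftrightarrow x+s$, and the twist is that $s$ depends on the position in the second factor.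

Let $G_{18}$ have vertex set $\{(x,s,i):x\in\mathbb{F}_2^3,\ s\in\mathbb{F}_2^3\setminus\{0\},\ i\in\mathbb{Z}_4\}$ and two kinds of edges:
\[
(x,s,i)\sim(y,s,i)\ \text{ if } x+y\notin\{0,s\},\qquad (x,s,i)\sim(x,t,j)\ \text{ if } s\ne t \text{ and } i-j \text{ is odd}.
\]
Both relations are symmetric and irreflexive, and each vertex has $6$ neighbors of the first kind and $6\cdot2=12$ of the second. The graph is connected. For fixed $(s,i)$, the only nonadjacent pairs $x$, $x+s$ have a common neighbor. For fixed $x$, two vertices $(x,s,i)$, $(x,s',i')$ with $i-i'$ even are both adjacent to $(x,t,i+1)$ for $t\notin\{0,s,s'\}$, and the two parity classes are joined by an edge.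

\begin{proof}[Proof of Theorem~\ref{thm:main}(C)]
Translations $(x,s,i)\mapsto(x+a,s,i)$ are automorphisms, so it suffices to treat $o=(0,s,i)$ with $s,i$ arbitrary. Let $Y=\mathbb{F}_2^3\setminus\{0,s\}$ and let $J$ be the set of the two $j\in\mathbb{Z}_4$ with $j-i$ odd. The neighbors of $o$ form the sets
\[
A=\{(y,s,i):y\in Y\},\qquad B=\{(0,t,j):t\in Y,\ j\in J\}
\]
of sizes $6$ and $12$. In $A$, the vertex with first coordinate $y$ is adjacent to all others except its \emph{antipode}, with first coordinate $y+s$. A vertex of $A$ and a vertex of $B$ differ in the first and in the second coordinate, so they are not adjacent. Two vertices of $B$ have third coordinates of the same parity, so they are not adjacent. Thus $\tau=4$ on $A$ and $\tau=0$ on $B$. Following the edges out of $A$ and $B$ gives the vertices at distance $2$: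
\begin{itemize}
\item $(s,s,i)$, with trace $A$;
\item $(y,t,j)$ with $y,t\in Y$, $j\in J$, with trace $\{(y,s,i),(0,t,j)\}$ if $y\ne t$ and $\{(y,s,i)\}$ if $y=t$;
\item $(s,t,j)$ with $t\in Y$, $j\in J$, with trace $\{(0,t,j)\}$;
\item $(0,t',i')$ with $i'-i$ even and $(t',i')\ne(s,i)$, with trace $\{(0,t,j)\in B:t\ne t'\}$, of size $12$ if $t'=s$ and of size $10$ if $t'\in Y$.
\end{itemize}
Inside $A$ the weights are $\frac76$ for adjacent and $\frac16$ for antipodal pairs, with coefficients $4w-2$ equal to $\frac83$ and $-\frac43$. Between $(y,s,i)$ and $(0,t,j)$ the weight is $\frac12$ if $y\ne t$ and $0$ if $y=t$, with coefficients $0$ and $-2$; the twelve pairs with $y=t$ are the destroyed $4$-cycles. Two vertices $(0,t_1,j_1),(0,t_2,j_2)$ of $B$ lie in the trace of $(0,t',i')$ for at least four values $t'\in Y\setminus\{t_1,t_2\}$ and two values of $i'$, so their weight is at least $\frac8{10}>\frac12$. Write $g_t$ for the value of $g$ at $(t,s,i)$ and $g_{t,j}$ for the value at $(0,t,j)$. Then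
\begin{equation}\label{eq:Q18}
Q_o(g)=8\sum_{t}g_t^2+4\sum_{t,j}g_{t,j}^2-2\sum_{t,j}(g_t-g_{t,j})^2+\tfrac83\Sigma_{\mathrm{adj}}-\tfrac43\Sigma_{\mathrm{ant}}+R,
\end{equation}
where $\Sigma_{\mathrm{adj}}$ and $\Sigma_{\mathrm{ant}}$ are the sums of $[yy']$ over adjacent and over antipodal pairs in $A$, and $R\ge0$ collects the pairs in $B$.

For an antipodal pair $y,y'$ and each of the four other vertices $c\in A$ we have $[yc]+[cy']\ge\frac12[yy']$. Sum over all such choices. An adjacent pair appears twice on the left, once with each of its ends as $c$, so $2\Sigma_{\mathrm{adj}}\ge2\Sigma_{\mathrm{ant}}$, and the terms inside $A$ have nonnegative sum. For the rest use $4b^2-2(a-b)^2=2(a+b)^2-4a^2$ with $a=g_t$, $b=g_{t,j}$. Each $t$ occurs with two values of $j$, so the loss $2\cdot4g_t^2$ is exactly covered by the diagonal term $8g_t^2$, and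
\[
Q_o(g)\ \ge\ 2\sum_{t,j}(g_t+g_{t,j})^2\ \ge\ 0 .
\]
So $G_{18}$ satisfies $\mathrm{CD}(0,\infty)$. For $g=1$ on $A$ and $g=-1$ on $B$, formula~\eqref{eq:Q18} gives $Q_o(g)=48+48-2\cdot12\cdot4=0$, while $\sigma(g)=-6$. (Here $\alpha=\beta=48$ and $\delta=24=\alpha\beta/(\alpha+\beta)$.) Hence $\mathrm{CD}(0,n)$ fails for every finite $n$. Lemma~\ref{lem:product}(a) and (c) carry both properties to every degree $d\ge18$.
\end{proof}

\section{Degrees at most four}\label{sec:small}

It remains to prove the positive half of Theorem~\ref{thm:main}(B). Let $G$ be $d$-regular with $d\le4$ and $Q_v\ge0$ at every vertex $v$. Fix $x$, write $Q,M,H$ for $Q_x,M_x,H_x$, and number the neighbors $1,\dots,d$. We must show $M\ge0$.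

We view~\eqref{eq:M} as the energy of a network on $N_x$ with conductances $c_{ij}$, some of them negative, and with conductances $\tau_i\ge0$ to a ground vertex where $g=0$. For each configuration of link and traces we either dominate the negative terms by positive ones, or find a vector on which $Q$ is negative, so that the configuration does not occur. Besides~\eqref{eq:series} we use the fact that the sides of a quadrilateral dominate its diagonals: for distinct $i,j,k,l$,
\begin{equation}\label{eq:quad}
[ij]+[jk]+[kl]+[li]-[ik]-[jl]=(g_i-g_j+g_k-g_l)^2\ \ge\ 0 .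
\end{equation}

\subsection{Degrees one, two and three}

For $d\le2$ the link is regular and Lemma~\ref{lem:regular} applies. Let $d=3$, so $c_{ij}=4w_{ij}-\frac23$; thus $c_{ij}\ge-\frac23$ always and $c_{ij}\ge\frac{10}3$ on edges. There are two nonregular links. If $H$ is the path with edges $12$, $23$, then $\frac23[13]\le\frac43[12]+\frac43[23]$ gives $M\ge0$. Let $H$ have the single edge $12$. If some trace has size $3$, all weights are at least $\frac13$ and all $c_{ij}$ are positive. Otherwise, Example~\ref{ex:oneedge} shows that $Q\ge0$ forces $w_{13}+w_{23}\ge\frac27$, so a trace of size $2$ contains $3$, say $\{1,3\}$. Then $c_{13}\ge\frac43$, and $\frac{10}3[12]+\frac43[13]\ge\frac{20}{21}[23]\ge\frac23[23]$ by~\eqref{eq:series}. So $M\ge0$.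

\subsection{Degree four: reductions}

Now $c_{ij}=4w_{ij}-1$ and $Q=M+\sigma^2$; in particular $Q(g)=M(g)$ if $\sigma(g)=0$. If some trace has size $4$, all weights are at least $\frac14$, all $c_{ij}\ge0$, and $M\ge0$. We assume from now on that no trace at $x$ has size $4$. Traces of size $1$ do not affect the weights, so from here on \emph{trace} means a trace of size $2$ or $3$, written $\{ij\}$ or $\{ijk\}$, with an exponent $2$ if it occurs twice. Then
\[
c_{ij}=-1+4\cdot\mathbf 1_{i\sim j}+2\cdot\#\{\text{traces }\{ij\}\}+\tfrac43\cdot\#\{\text{traces of size 3 containing } i,j\}.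
\]
So $c_{ij}=-1$ if $w_{ij}=0$, $c_{ij}\ge\frac13$ if $w_{ij}>0$, $c_{ij}\ge1$ if $\{ij\}$ is a trace, and $c_{ij}\ge3$ on edges of $H$. By~\eqref{eq:slots}, vertex $i$ lies in at most $3-\tau_i$ traces. We call this number its \emph{capacity}, and we call $i$ \emph{full} once that many traces through $i$ have been found.

Suppose $H$ has a vertex of degree $3$, say $1$. Then $c_{1j}\ge3$, the other $c_{jk}$ are at least $-1$, and~\eqref{eq:pairs} with $t_j=g_j-g_1$ gives $[23]+[24]+[34]\le3([12]+[13]+[14])$. So $M\ge0$. Otherwise $H$ is a disjoint union of paths and cycles on four vertices. Of the seven such graphs, $4K_1$, $2K_2$ and $C_4$ are regular and covered by Lemma~\ref{lem:regular}. There remain $P_4$, $K_3+K_1$, $P_3+K_1$ and $K_2+2K_1$, where $P_k$ is the path on $k$ vertices and $+$ is disjoint union. The last three have an isolated vertex, which is tied to the rest of the network by traces only. The hypothesis $Q\ge0$ guarantees enough of them.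

\begin{lemma}\label{lem:isolated}
A vertex $y$ that is isolated in $H$ lies in at least two traces.
\end{lemma}

\begin{proof}
Apply Lemma~\ref{lem:blocks}(a) with $B=\{y\}$. Here $\beta=4$ and $\alpha\le12+6$, so $\alpha\beta/(\alpha+\beta)\le\frac{72}{22}=\frac{36}{11}$. A trace through $y$ contributes $\frac12$ or $\frac23$ to $W$. With at most one such trace, $\delta=6-4W\ge\frac{10}3>\frac{36}{11}$, which contradicts $Q\ge0$.
\end{proof}

\subsection{The link $P_4$}

Let the edges be $12,23,34$. Then $\tau=(1,2,2,1)$, the capacities are $2,1,1,2$, and only $c_{13},c_{14},c_{24}$ can be negative.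

\emph{Case $w_{14}>0$.} We have $[13]+[24]\le2[12]+4[23]+2[34]$, so $M\ge2g_2^2+2g_3^2-[23]\ge0$.

\emph{Case $w_{13}>0$}; the case $w_{24}>0$ is its mirror image under $1\leftrightarrow4$, $2\leftrightarrow3$. Now
\[
M\ge g_1^2+g_4^2+3[12]+3[23]+3[34]+\tfrac13[13]-[14]-[24],
\]
and the right side is nonnegative, as one sees by adding the four instances of~\eqref{eq:series}
\[
[24]\le2[23]+2[34],\quad\tfrac12[14]\le g_1^2+g_4^2,\quad\tfrac12[14]\le[13]+[34],\quad\tfrac23[13]\le\tfrac34[13]\le3[12]+[23].
\]

\emph{Case $w_{13}=w_{14}=w_{24}=0$.} Every triple contains one of the pairs $13,14,24$, so the traces are among $\{12\},\{23\},\{34\}$, and each of $2,3$ lies in at most one. Either $\{12\}$ and $\{34\}$ both occur, once each and without $\{23\}$, or there is at most one trace. In the first situation $c_{12}=c_{34}=5$, $c_{23}=3$. Write $g=(s+p,\,t+q,\,t-q,\,s-p)$. Then $[12]+[34]=2(s-t)^2+2(p-q)^2$, $[13]+[24]=2(s-t)^2+2(p+q)^2$, $[23]=4q^2$, $[14]=4p^2$, $\sum\tau_ig_i^2=2s^2+2p^2+4t^2+4q^2$, and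
\[
M=2s^2+4t^2+8(s-t)^2+6(p-2q)^2\ \ge\ 0 .
\]
In the second situation take $g=(3,1,-1,-3)$, of sum zero. Without traces $M(g)=22+3\cdot12-(16+36+16)=-10$, and one trace adds $2\cdot4=8$. So $Q(g)\le-2$, a contradiction.

\subsection{The link $K_3+K_1$}

Let $1,2,3$ form the triangle; each has capacity $1$. By Lemma~\ref{lem:isolated} there are two traces through $4$, and they are disjoint on $\{1,2,3\}$. So at most one $c_{i4}$ is negative. If none is, $M\ge0$. If, say, $c_{34}=-1$, the two traces are $\{14\}$ and $\{24\}$. Then $c_{13},c_{23},c_{24},c_{14}\ge1$, and~\eqref{eq:quad} for the quadrilateral $1,3,2,4$ gives $[34]\le[13]+[32]+[24]+[41]$. So $M\ge0$.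

\subsection{The link $P_3+K_1$}\label{sub:P3}

Let the edges be $12,23$. Then $\tau=(1,2,1,0)$ and the capacities are $2,1,2,3$. Let $T=\{i\le3:w_{i4}>0\}$, which is nonempty by Lemma~\ref{lem:isolated}. We go through the possible sets $T$ up to the symmetry $1\leftrightarrow3$.

\emph{Case $T=\{1,2,3\}$.} Only $c_{13}$ can be negative, and $[13]\le2[12]+2[23]$.

\emph{Case $T=\{1,3\}$.} The traces through $4$ are among $\{14\},\{34\},\{134\}$. Suppose $\{134\}$ occurs. Then $c_{24}=-1$ is the only negative coefficient. A second trace through $4$ contains $1$ or $3$, say $1$, so $c_{14}\ge-1+\frac43+\frac43=\frac53$, and $3[12]+\frac53[14]\ge\frac{15}{14}[24]$ gives $M\ge0$. If $\{134\}$ does not occur, then $\{14\}$ and $\{34\}$ both do, all sides of the quadrilateral $1,2,3,4$ have coefficient at least $1$, and~\eqref{eq:quad} gives $M\ge0$.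

\emph{Case $|T|=1$.} All traces through $4$ equal $\{i4\}$, where $T=\{i\}$, and there are at least two. This excludes $i=2$. For $i=1$ the traces $\{14\}^2$ make $1$ full, so $c_{12}=c_{14}=3$ and $c_{13}=c_{24}=c_{34}=-1$. The vector $g=(0,1,1,-2)$ has sum zero and $Q(g)=3+3+12-1-9-9=-1$, a contradiction.

\emph{Case $T=\{1,2\}$.} Vertex $2$ has exactly one neighbor $z$ in $S_2(x)$. Its trace contains $4$ because $2\in T$, and then it does not contain $3$ because $w_{34}=0$.

Suppose first $w_{13}>0$. A trace containing $1$ and $3$ contains neither $2$ nor $4$, so it is $\{13\}$. Of the at least two traces through $4$ only one contains $2$, so $\{14\}$ occurs. Now $1$ is full, and the trace of $z$ is $\{24\}$. The sides of the quadrilateral $1,3,2,4$ have coefficients at least $1$, the only negative coefficient is $c_{34}$, and~\eqref{eq:quad} gives $M\ge0$.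

Suppose now $w_{13}=0$. Here the hypothesis at $x$ does not suffice (Remark~\ref{rem:neighbor}), and we use it at the neighbor $3$. The reason to look there is that $3$ shares no trace with $1$, $2$ or $4$, so that its own neighborhood falls into two parts with little weight between them. Let $N_3=\{x,2,s,t\}$ with $s,t\in S_2(x)$. The vertices $s,t$ are adjacent to neither $1$ nor $4$, since $w_{13}=w_{34}=0$. They are not adjacent to $2$, since $z\not\sim3$, nor to $x$. Apply Lemma~\ref{lem:blocks}(a) at the vertex $3$ with $A=\{x,2\}$ and $B=\{s,t\}$. There is no edge between $A$ and $B$, so $\alpha=10$, $\beta\le10$ and $\alpha\beta/(\alpha+\beta)\le5$. Since $N_x=\{1,2,3,4\}$ and $N_2=\{x,1,3,z\}$, the vertices at distance $2$ from $3$ that are adjacent to $A$ are $1$, $4$ and $z$. The first two are not adjacent to $B$. The vertex $z$ is adjacent to $2$ but not to $x$, so it contributes at most $\frac23$ to $W$. Hence $\delta=8-4W\ge\frac{16}3>5$, which contradicts $Q_3\ge0$.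

\begin{remark}\label{rem:neighbor}
For $d=4$ the implication is false vertex by vertex. Let the link of $x$ be as above, let the six vertices of $S_2(x)$ have traces $\{2,4\},\{1,4\},\{1\},\{3\},\{3\},\{4\}$, and attach infinite trees to make the graph $4$-regular. Then $c_{12}=c_{23}=3$, $c_{14}=c_{24}=1$, $c_{13}=c_{34}=-1$, and
\[
Q_x=2(g_3+g_4)^2+(2g_1-2g_2+g_3)^2+(g_1+2g_2)^2+2g_2^2\ \ge\ 0,
\]
while $M_x(1,0,-2,3)=5+3+12+4+9-9-25=-1$. So $\mathrm{CD}(0,\infty)$ holds at $x$ and $\mathrm{CD}(0,4)$ does not. The last case above is the only place in this section where the hypothesis is used at a vertex other than $x$.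
\end{remark}

\subsection{The link $K_2+2K_1$}

Let the edge be $12$. Then $\tau=(1,1,0,0)$ and the capacities are $2,2,3,3$. A \emph{cross pair} is one of $13,14,23,24$, and a \emph{cross trace} is a trace that meets both $\{1,2\}$ and $\{3,4\}$. Up to five coefficients may be negative, and the first task is to limit which cross pairs can have weight zero. Let $W$ be the total weight of the cross pairs; each cross trace contributes $\frac12$ or $\frac23$ to it.

\begin{lemma}\label{lem:cross}
There are at least two cross traces, and each of $1,2,3,4$ lies in a cross trace.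
\end{lemma}

\begin{proof}
By Example~\ref{ex:oneedge}, $Q\ge0$ forces $W\ge\frac89>\frac23$, so there are at least two cross traces.

Suppose $4$ lies in none. By Lemma~\ref{lem:isolated} it lies in two traces, both equal to $\{34\}$, and the two cross traces contain $3$. Then $3$ lies in four traces, beyond its capacity. The same holds with $3$ and $4$ exchanged.

Suppose $2$ lies in none. Then every cross trace contains $1$, so there are exactly two and they make $1$ full. Hence $c_{12}=3$, $c_{23}=c_{24}=-1$, and $c_{13}+c_{14}=4W-2\le\frac{10}3$. The vector $g=(1,7,-4,-4)$ has sum zero and $Q(g)=50+108+25(c_{13}+c_{14})-242\le-\frac23$, a contradiction. The same holds with $1$ and $2$ exchanged.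
\end{proof}

\emph{Case $w_{34}=0$.} No trace contains both $3$ and $4$. By Lemma~\ref{lem:isolated} there are at least two traces through $3$ and two others through $4$, all of them cross traces. The vertices $1,2$ have total capacity $4$, so there are exactly four traces, each of size $2$, two through each vertex. Up to $3\leftrightarrow4$ they are $\{13\},\{14\},\{23\},\{24\}$ or $\{13\}^2,\{24\}^2$. In the first configuration~\eqref{eq:quad} for the quadrilateral $1,3,2,4$ dominates $[34]$, so $M\ge0$. In the second, $c_{12}=c_{13}=c_{24}=3$ and $c_{14}=c_{23}=c_{34}=-1$. The vector $g=(1,-1,2,-2)$ has sum zero and $Q(g)=2+12+3+3-9-9-16=-14$, a contradiction.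

\emph{Case $w_{34}>0$.} Now only cross pairs of weight zero have negative coefficients, and by Lemma~\ref{lem:cross} no two of them share a vertex. If there is none, $M\ge0$. Suppose there are two, say $14$ and $23$. Every triple contains one of these pairs, so all traces have size $2$. The weights $w_{13},w_{24},w_{34}$ are positive, so $\{13\},\{24\},\{34\}$ occur, and~\eqref{eq:quad} for the quadrilateral $1,2,4,3$ gives $[14]+[23]\le[12]+[24]+[43]+[31]$. So $M\ge0$.

Suppose finally there is exactly one, say $24$. We must show that the positive terms dominate $[24]$. The traces $\{124\}$, $\{234\}$, $\{24\}$ do not occur.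

If $\{14\}$ occurs, then $3[12]+[14]\ge\frac34[24]$. We claim that $c_{23}\ge1$ or $c_{34}\ge1$. Otherwise $\{23\}$ and $\{34\}$ do not occur, so the positive weights $w_{23}$, $w_{34}$ come from $\{123\}$ and $\{134\}$, and $1$ lies in three traces, beyond its capacity. Since both coefficients are at least $\frac13$, the claim and~\eqref{eq:series} give $c_{23}[23]+c_{34}[34]\ge\frac14[24]$. So $M\ge0$.

If $\{14\}$ does not occur, then $w_{14}>0$ comes from $\{134\}$. A second trace through $4$ is $\{34\}$ or $\{134\}$, and $w_{23}>0$ requires $\{23\}$ or $\{123\}$. These are three traces through $3$, which is then full. The combination $\{134\}^2,\{123\}$ exceeds the capacity of $1$, and three remain.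
\begin{itemize}
\item $\{134\}^2,\{23\}$. Here $c_{14}=\frac53$, and $3[12]+\frac53[14]\ge\frac{15}{14}[24]$.
\item $\{134\},\{34\},\{23\}$. Here $c_{14}=\frac13$, $c_{23}=1$, $c_{34}=\frac73$. We have $3[12]+\frac13[14]\ge\frac3{10}[24]$ and $[23]+\frac73[34]\ge\frac7{10}[24]$, and the constants add up to $1$.
\item $\{134\},\{34\},\{123\}$. Here $c_{12}=\frac{13}3$, $c_{13}=\frac53$, $c_{14}=c_{23}=\frac13$, $c_{34}=\frac73$. We split $c_{12}=\frac43+3$ and $c_{34}=\frac13+2$ and use three paths from $2$ to $4$:
\[
\tfrac43[12]+\tfrac13[14]\ge\tfrac4{15}[24],\quad\tfrac13[23]+\tfrac13[34]\ge\tfrac16[24],\quad3[12]+\tfrac53[13]+2[34]\ge\tfrac{30}{43}[24].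
\]
Since $\frac{30}{43}>\frac23$, the constants add up to more than $\frac4{15}+\frac16+\frac23=\frac{11}{10}$.
\end{itemize}
In each case $M\ge0$.

All links are now treated, so $M_x\ge0$ at every vertex $x$ and $G$ satisfies $\mathrm{CD}(0,d)$ for $d\le4$. Together with Section~\ref{sec:product} this proves part (B) and completes the proof of Theorem~\ref{thm:main}.

\begin{thebibliography}{9}
\bibitem{BPS} Guy Blachar, Herv\'e Pajot and Justin Salez, \emph{Edge-regular graphs with non-negative curvature have polynomial growth}, arXiv:2606.11094 (2026).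
\end{thebibliography}
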